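\title{Unbounded correction terms along cyclic subgroups of the Torelli group}

\begin{abstract}
Cutting an integral homology sphere along an embedded surface and regluing by an element of the Torelli group gives another integral homology sphere. We disprove the conjecture that the Heegaard Floer correction terms of these manifolds stay bounded as the gluing map ranges over an abelian subgroup. For a genus two surface in $S^3$ we find a product $\phi$ of two separating Dehn twists such that regluing by $\phi^n$ is $+1$-surgery on an alternating knot of signature $-2n$, with correction term $-2\lceil n/2\rceil$ for $n\ge 0$. We then show that every surface of genus at least two in every integral homology sphere carries such a cyclic subgroup, and that the correction term grows at most linearly in the word length.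
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, manifolds are smooth and oriented, surfaces are connected, homology has integer coefficients, and a \emph{homology sphere} is a closed $3$-manifold with the homology of $S^3$.

Let $S$ be a closed surface of genus $g$ embedded in a homology sphere $Y$. It separates $Y$, since a loop meeting $S$ once would be nonzero in $H_1(Y)$. Write $Y=A\cup_S B$ with $\partial A=S$ as oriented manifolds. Let $\mathrm{Mod}(S)$ be the group of isotopy classes of orientation-preserving diffeomorphisms of $S$, composed as functions; a parametrization of $S$ identifies it with $\mathrm{Mod}_g$. For $\phi\in\mathrm{Mod}(S)$, cut $Y$ along $S$ and reglue by $\phi$: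
\[
Y_{S,\phi}=(A\sqcup B)\big/\bigl(z\in\partial A\ \sim\ \phi(z)\in\partial B\bigr).
\]
The opposite convention replaces $\phi$ by $\phi^{-1}$ and affects none of the statements below. The \emph{Torelli group} $\mathcal I(S)\subset\mathrm{Mod}(S)$ consists of the classes that act trivially on $H_1(S)$. For $\phi\in\mathcal I(S)$ the manifold $Y_{S,\phi}$ is again a homology sphere, so every invariant of homology spheres becomes a function on $\mathcal I(S)$.

The invariant studied here is the Heegaard Floer correction term $d(M)\in2\mathbb Z$ of Ozsv\'ath and Szab\'o. It satisfies
\begin{equation}\label{eq:basic}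
d(S^3)=0,\qquad d(-M)=-d(M),\qquad d(M\#M')=d(M)+d(M'),
\end{equation}
and it constrains the negative definite $4$-manifolds that $M$ can bound; the precise inequality is recalled in Section~\ref{sec:generator}. How large can $d(Y_{S,\phi})$ become as $\phi$ ranges over a subgroup of $\mathcal I(S)$?

For $g\le1$ the group $\mathcal I(S)$ is trivial. For $g\ge2$ the simplest elements come from Dehn twists. The twist $T_\gamma$ about a simple closed curve $\gamma$ acts on $H_1(S)$ by the transvection $v\mapsto v\pm([\gamma]\cdot v)[\gamma]$. Hence $\mathcal I(S)$ contains the \emph{separating twists} $T_\gamma$, with $\gamma$ separating, and the \emph{bounding pair maps} $T_\gamma T_{\gamma'}^{-1}$, with $\gamma,\gamma'$ disjoint, homologous and nonseparating. We call these elements and their inverses \emph{elementary}. They generate the Torelli group of a closed surface (Powell \cite{Powell}; Birman; Johnson), and $\|\psi\|$ denotes the least number of elementary factors in an expression of $\psi\in\mathcal I(S)$.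

Consider the powers of one separating twist. Regluing by $T_\gamma^n$ is surgery of slope $\pm1/n$ on the fixed knot $\gamma\subset Y$, which bounds a subsurface of $S$ and so has genus at most $g$. The correction terms of these surgeries are bounded, by the case $q=1$ of the following known result, which we quote for comparison and do not use in the proofs.

\medskip
\noindent\textbf{Known result.} \emph{Let $\phi_1,\dots,\phi_k$ be separating twists and bounding pair maps on $S$, and fix $q$. Then $d(Y_{S,\psi})$ is bounded as $\psi$ ranges over all products $\phi_{i_1}^{n_1}\cdots\phi_{i_q}^{n_q}$. In particular, it is bounded on every abelian group generated by finitely many separating twists and bounding pair maps.}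
\medskip

The last sentence follows from the first because every element of such a group has the form $\phi_1^{n_1}\cdots\phi_k^{n_k}$. One might guess that commutativity is the reason for boundedness, and this is the conjecture posed in the paper of Afton, Kuzbary and Lidman \cite{AKL}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $S$ be a closed surface in a homology sphere $Y$ and let $H$ be an abelian subgroup of $\mathcal I(S)$. Then $\{d(Y_{S,\psi}):\psi\in H\}$ is bounded.}
\medskip

An abelian subgroup need not be generated by elementary elements, however. If $\phi$ is a product of two twists that do not commute, then $\langle\phi\rangle$ is abelian, while the evident expression of $\phi^n$ has $2n$ blocks and is not covered by the known result. This is where the conjecture fails.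

\begin{theorem}\label{thm:main}
There are a genus $2$ surface $S\subset S^3$ and $\phi\in\mathcal I(S)$, a product of two separating Dehn twists of the same sign, with
\[
d(S^3_{S,\phi^n})=-2\lceil n/2\rceil\quad(n\ge0),\qquad d(S^3_{S,\phi^n})=0\quad(n\le0).
\]
Thus $H=\langle\phi\rangle\cong\mathbb Z$ has $\{d(S^3_{S,\psi}):\psi\in H\}=\{0,-2,-4,\dots\}$, and the conjecture is false. Moreover, for every $g\ge2$ and every homology sphere $Y$ there are a genus $g$ surface $S\subset Y$ and $\phi\in\mathcal I(S)$ with $d(Y_{S,\phi^n})=d(Y)-2\lceil n/2\rceil$ for all $n\ge0$.
\end{theorem}

Writing $\phi=T_c^\epsilon T_{c'}^\epsilon$, the words $(T_c^\epsilon T_{c'}^\epsilon)^n$ show that the condition ``$q$ fixed'' in the known result cannot be dropped, even for two separating twists. The failure is not special to the surface in Theorem~\ref{thm:main}.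

\begin{theorem}\label{thm:every}
Let $S$ be a closed surface of genus $g\ge2$ in a homology sphere $Y$. Then there is $\phi\in\mathcal I(S)$ with $d(Y_{S,\phi^n})=-n+O(1)$ for $n\ge0$ and $d(Y_{S,\phi^n})=O(1)$ for $n\le0$. Hence, for a pair $(Y,S)$, the correction term is bounded on all abelian subgroups of $\mathcal I(S)$ if and only if $g\le1$. Linear growth is optimal: there is a constant $C(g)$, depending only on $g$, with
\[
|d(Y_{S,\psi})-d(Y)|\le C(g)\,\|\psi\|\qquad\text{for all }\psi\in\mathcal I(S).
\]
\end{theorem}

To prove Theorem~\ref{thm:main} we need regluings whose correction terms can be computed. For $+1$-surgery on an alternating knot, $d$ is determined by the signature of the knot. So we view $S^3$ as $+1$-surgery on an unknot $K_0$ with two maxima and two minima, and we build $S$ from the sphere that separates the maxima from the minima. Regluing along $S$ then inserts a braid into $K_0$ (Section~\ref{sec:braids}). The braid must come from the Torelli group, it must give alternating diagrams, and the signature must grow under powers. One braid meets all three demands, and an identity in the braid group $B_3$ passes between the form in which the first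 is visible and the form in which the other two are (Sections~\ref{sec:braids} and~\ref{sec:signature}). This part uses only the additivity of $d$ and two formulas for alternating knots.

Theorem~\ref{thm:every} is a transfer argument. An elementary regluing along a surface of genus $h$ changes $d$ by at most a constant $C(h)$, whatever the ambient homology sphere (Section~\ref{sec:generator}). A fixed Torelli regluing in the interior of each side of $S$ turns that side into a handlebody (Section~\ref{sec:handlebody}). Hence, up to a bounded error and an identification of the surfaces, the function $\psi\mapsto d(Y_{S,\psi})$ is the same for all pairs $(Y,S)$ of a given genus (Section~\ref{sec:transfer}).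

\section{Four properties of regluing}\label{sec:regluing}

The definition of regluing applies to any closed surface $S$ that separates the interior of a compact $3$-manifold $M=A\cup_SB$, once the first side $A$ is named.

\begin{itemize}
\item[(R1)] \emph{Homology.} Since $S$ is connected, the Mayer--Vietoris sequence presents $H_1(M_{S,\phi})$ as the cokernel of $H_1(S)\to H_1(A)\oplus H_1(B)$, $v\mapsto(i_*v,-j_*\phi_*v)$, where $i,j$ are the inclusions. For $\phi\in\mathcal I(S)$ this map does not depend on $\phi$. So a $1$-cycle in $A$ or in $B$ bounds in $M_{S,\phi}$ if and only if it bounds in $M$, and a homology sphere stays a homology sphere.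
\item[(R2)] \emph{Products.} Regard $S$ as the surface $\partial A$ in $M_{S,\phi}$. Regluing it by $\psi$ attaches $z\in\partial A$ to $\phi(\psi(z))\in\partial B$, so $(M_{S,\phi})_{S,\psi}=M_{S,\phi\psi}$. In particular $M=(M_{S,\phi})_{S,\phi^{-1}}$.
\item[(R3)] \emph{Locality.} If $\phi$ is supported in a subsurface $R\subset S$, then gluing $A$ to $B$ along $S\setminus R$ gives $M$ cut along $R$, and $M_{S,\phi}$ is obtained from this by gluing the two copies of $R$ with $\phi|_R$. So $S$ may be changed away from $R$ without changing the result.
\item[(R4)] \emph{Twists are surgeries.} A curve $\gamma\subset S$ is framed by its push-off along $S$. Regluing by $T_\gamma^{\pm1}$ is surgery on $\gamma$ with a framing that differs from this one by one full twist, in opposite directions for $T_\gamma$ and $T_\gamma^{-1}$; we never need to know which is which. By (R3), twists about disjoint curves give surgery on the link that they form.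
\end{itemize}

In a homology sphere, $\mathrm{lk}(\gamma,\gamma')$ is the intersection number of $\gamma$ with any $2$-chain bounded by $\gamma'$, and a framing of a knot is recorded as the linking number of the knot with its push-off. The framing $0$ is given by the \emph{Seifert longitude}, the parallel curve that is null-homologous in the knot exterior. If $\mu$ is the meridian and $\lambda$ the Seifert longitude of $K\subset S^3$, then $S^3_{+1}(K)$ is the exterior of $K$ filled with a solid torus whose meridian is $\mu+\lambda$.

\section{Regluing as the insertion of a braid}\label{sec:braids}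

\subsection{Knots from braids}
Write $S^3=\mathbb B_+\cup_P\mathbb B_-$, where $P$ is a horizontal $2$-sphere with $\mathbb B_+$ above it, and let $p_1,\dots,p_4\in P$ lie on a line, from left to right. Let $K_0$ be the unknot on the left of Figure~\ref{fig:knots}: it crosses $P$ at the $p_i$, its two arcs in $\mathbb B_+$ (the \emph{top caps}) join $p_1p_2$ and $p_3p_4$, and its two arcs in $\mathbb B_-$ (the \emph{bottom caps}) join $p_2p_3$ and $p_1p_4$. All four arcs are unknotted and lie in the plane of the picture.

Let $\sigma_i$ be the crossing of the positions $i$ and $i+1$ that is positive when both strands are oriented downward; in it, the strand that descends from position $i+1$ to position $i$ passes over. Words are read from top to bottom. For a word $w$ in $\sigma_1^{\pm1},\sigma_2^{\pm1}$, cut $S^3$ along $P$ and insert $P\times[0,1]$, with $P\times0$ on top, containing the braid $w$ on the first three strands and a straight fourth strand. This gives a link $K(w)$ with an evident diagram $\mathcal D(w)$. If $w$ is a pure braid, the strands are connected as in $K_0$ and $K(w)$ is a knot. An initial letter $\sigma_1^{\pm1}$ makes a kink with the top cap $p_1p_2$,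 and a final letter $\sigma_2^{\pm1}$ makes a kink with the bottom cap $p_2p_3$; such letters can be deleted without changing $K(w)$. The knots of Theorem~\ref{thm:main} are
\[
K_n=K(\beta^n)\quad(n\in\mathbb Z),\qquad \beta=(\sigma_2^2\sigma_1^{-1})^2 .
\]
The braid $\beta$ is pure, because $\sigma_2^2$ is pure and $\sigma_1^{-1}$ occurs twice.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.6,thick,over/.style={preaction={draw,white,line width=5pt}}]
\begin{scope}[shift={(-8,-3)}]
\draw (1,1) arc (180:0:0.5) -- (2,-1) arc (180:360:0.5) -- (3,1) arc (180:0:0.5) -- (4,-1) arc (360:180:1.5) -- (1,1);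
\draw[thin,dashed] (-0.3,0) -- (5.3,0) node[right] {$P$};
\draw[thin] (1.5,0) ellipse (0.85 and 0.25);
\draw[thin] (2.5,0) ellipse (0.85 and 0.25);
\node at (0.55,0.5) {$c$}; \node at (3.5,0.5) {$x$};
\end{scope}
\foreach \y in {0,-1,-3,-4} {
\draw (2,\y) .. controls +(0,-0.5) and +(0,0.5) .. (3,{\y-1});
\draw[over] (3,\y) .. controls +(0,-0.5) and +(0,0.5) .. (2,{\y-1});
\draw (1,\y) -- (1,{\y-1}); }
\foreach \y in {-2,-5} {
\draw (2,\y) .. controls +(0,-0.5) and +(0,0.5) .. (1,{\y-1});
\draw[over] (1,\y) .. controls +(0,-0.5) and +(0,0.5) .. (2,{\y-1});
\draw (3,\y) -- (3,{\y-1}); }
\draw (1,0) arc (180:0:0.5); \draw (2,-6) arc (180:360:0.5);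
\draw (3,0) arc (180:0:0.5) -- (4,-6) arc (360:180:1.5);
\end{tikzpicture}
\caption{Left: the unknot $K_0$ meets the horizontal sphere $P$ in four points; the curves $c$ and $x$ lie in $P$ and enclose the first two and the middle two points. Right: the knot $K_1$, obtained by inserting the braid $\sigma_2^2\sigma_1^{-1}\sigma_2^2\sigma_1^{-1}$, read from top to bottom, at the level of $P$.}
\label{fig:knots}
\end{figure}

\subsection{The surface}
The sphere $P$ meets $K_0$, so it does not survive surgery on $K_0$. We close up the punctured sphere by tubes along the top caps. Let $N\subset\operatorname{int}N'$ be concentric tubular neighborhoods of $K_0$ that meet $P$ in disks around the $p_i$, and let $D_i\ni p_i$ be the disks of $N'\cap P$. Put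
\[
E=S^3\setminus\operatorname{int}N,\qquad U=\mathbb B_+\setminus\operatorname{int}N',\qquad R=P\setminus\textstyle\bigcup_i\operatorname{int}D_i,\qquad S=\partial U,
\]
with corners smoothed. Then $S$ is the four-holed sphere $R$ together with a tube from $\partial D_1$ to $\partial D_2$ and a tube from $\partial D_3$ to $\partial D_4$. It has genus $2$ and lies in the interior of $E$. Let $\mu,\lambda\subset\partial E$ be the meridian and the Seifert longitude of $K_0$, and let
\[
Y=S^3_{+1}(K_0)=E\cup(\text{solid torus with meridian }\mu+\lambda)\cong S^3 .
\]
We regard $S$ as a surface in $Y$, with first side $U$. The $+1$ filling matters: with the filling along $\mu$, a regluing supported in $R$ is a regluing of two balls along $P$ and always returns $S^3$. The $+1$ filling makes the manifold remember the knot.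

\subsection{Braids and mapping classes}
Let $\mathrm{PMod}(P,\{p_i\})$ be the group of orientation-preserving diffeomorphisms of $P$ that fix each $p_i$, up to isotopies that fix each $p_i$. Let $\Omega\subset P$ be a disk that contains $D_1,D_2,D_3$ in its interior and misses $D_4$. A pure braid $w$ on the first three strands is a motion of $p_1,p_2,p_3$ in $\operatorname{int}\Omega$, with time running downward. By isotopy extension there is an isotopy $F_t$ of $P$, supported in $\Omega$, with $F_0=\mathrm{id}$, whose traces $F_t(p_i)$ are this motion. Put $\theta(w)=[F_1]\in\mathrm{PMod}(P,\{p_i\})$. This class is well defined, by the standard identification of $B_3$ with the mapping class group of the disk $\Omega$ with three marked points. If $F_t$ and $F_t'$ trace $w$ and $w'$, then $F_t$ followed by $F'_t\circ F_1$ traces $ww'$, so $\theta(ww')=\theta(w')\theta(w)$.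

Let $c,x\subset R\cap\Omega$ be the round curves that enclose $D_1,D_2$ and $D_2,D_3$. Under the identification, $\sigma_1$ and $\sigma_2$ are half twists of the same handedness, and the central element $\Delta^2=(\sigma_1\sigma_2)^3$ is a twist about a curve parallel to $\partial\Omega$. On the sphere, that curve bounds a disk containing only $p_4$, so the twist is trivial in $\mathrm{PMod}(P,\{p_i\})$. Hence for one sign $\epsilon=\pm1$
\begin{equation}\label{eq:theta}
\theta(\sigma_1^{-2})=T_c^{\epsilon},\qquad\theta(\sigma_2^{-2})=T_x^{\epsilon},\qquad\theta(\Delta^2)=1 .
\end{equation}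

\begin{proposition}\label{prop:dictionary}
Let $w$ be a pure braid on the first three strands. Let $\psi$ be a diffeomorphism of $R$ that is the identity near $\partial R$, let $\Psi$ be its extension by the identity to $P$, and write $\psi$ also for its extension by the identity to $S$. If $[\Psi]=\theta(w)$ and $\psi\in\mathcal I(S)$, then $Y_{S,\psi}\cong S^3_{+1}(K(w))$ by an orientation-preserving diffeomorphism.
\end{proposition}

\begin{proof}
We replace $S$ by $P$, identify the knot, and then check the framing.

\emph{From $S$ to $P$.} The exterior $E$ is the union of $U$, $(N'\setminus\operatorname{int}N)\cap\mathbb B_+$ and $\mathbb B_-\cap E$. Regluing $E$ along $S$ by $\psi$ and regluing $E$ along $P\cap E$ by $\Psi$ both assemble these three pieces in the same way: by the identity along the two tubes, by the identity along the annuli $D_i\setminus\operatorname{int}N$, and by attaching $z\in R\subset U$ to $\psi(z)\in R\subset\mathbb B_-$. Call the result $E_\psi$. Since $\Psi$ is the identity on the $D_i$, the pieces $N\cap\mathbb B_\pm$ fit together in the sphere $\mathbb B_+\cup_\Psi\mathbb B_-$ to a tubular neighborhood of the knot $K_\psi$ formed by the four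 caps. So $E_\psi$ is the exterior of $K_\psi$; its boundary is $\partial N$, and its meridian is $\mu$.

\emph{The knot.} Let $F_t$ trace $w$. Since $[F_1]=[\Psi]$, we may append an isotopy from $F_1$ to $\Psi$ that fixes each $p_i$. This adds straight strands to the braid, so we may assume $F_1=\Psi$. The map $(z,t)\mapsto(F_t(z),t)$ of $P\times[0,1]$ carries the four straight strands to the braid, is the identity on $P\times0$, and is $\Psi$ on $P\times1$. Together with the identity on $\mathbb B_\pm$, it identifies $(S^3,K(w))$ with the pair in which $P\times[0,1]$ contains straight strands and $(z,1)$ is attached to $\Psi(z)\in\partial\mathbb B_-$. Absorbing $P\times[0,1]$ into $\mathbb B_+$ as a collar gives $(\mathbb B_+\cup_\Psi\mathbb B_-,K_\psi)$. All maps preserve orientation.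

\emph{The framing.} The curve $\lambda$ lies in the side $E\setminus\operatorname{int}U$ of $S$ and bounds in $E$. Since $\psi\in\mathcal I(S)$, property (R1) shows that it bounds in $E_\psi$. It meets $\mu$ once, so it is the Seifert longitude of $K_\psi$, and the intersection number of $\mu$ and $\lambda$ on $\partial N$ has not changed. The manifold $Y_{S,\psi}$ is $E_\psi$ filled along $\mu+\lambda$, which is $S^3_{+1}(K(w))$.
\end{proof}

\begin{remark}\label{rem:framing}
The Torelli hypothesis enters only in the last step, and it is needed there. Let $\psi$ be the twist about a curve in $R$ parallel to $\partial D_1$. Then $[\Psi]=1$ and $K_\psi$ is the unknot. But by (R4) the regluing is $\pm1$-surgery on a meridian of $K_0$, and blowing it down changes the framing of $K_0$ from $1$ to $0$ or $2$. The result is not a homology sphere.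
\end{remark}

\subsection{The mapping class}
A curve in $R$ that separates $\{\partial D_1,\partial D_2\}$ from $\{\partial D_3,\partial D_4\}$ is separating in $S$: each side is a pair of pants with a tube attached, that is, a one-holed torus. The curve $c$ has this property. The curve $x$ does not, but $T_x$ preserves each $\partial D_i$, so $c'=T_x^\epsilon(c)$ does. We have $T_{c'}=T_x^{\epsilon}T_cT_x^{-\epsilon}$, and by \eqref{eq:theta} and the reversal of order,
\begin{equation}\label{eq:single}
\theta(\sigma_1^{-2n})=T_c^{\epsilon n},\qquad\theta(\sigma_2^2\sigma_1^{-2n}\sigma_2^{-2})=T_x^{\epsilon}T_c^{\epsilon n}T_x^{-\epsilon}=T_{c'}^{\epsilon n}.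
\end{equation}
Define
\[
\phi=T_c^\epsilon T_{c'}^\epsilon\in\mathcal I(S),
\]
a product of two separating twists of the same sign, supported in $R$. By \eqref{eq:single} it corresponds to the word $(\sigma_2^2\sigma_1^{-2}\sigma_2^{-2})\sigma_1^{-2}$. The powers of this word do not give alternating diagrams, since $\sigma_2$ occurs with both signs. The freedom to multiply by $\Delta^2$ repairs this.

\begin{lemma}\label{lem:braid}
In $B_3$ we have $\beta=\Delta^2\,(\sigma_2^2\sigma_1^{-2}\sigma_2^{-2})\,\sigma_1^{-2}$. Consequently $Y_{S,\phi^n}\cong S^3_{+1}(K_n)$ for all $n\in\mathbb Z$.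
\end{lemma}

\begin{proof}
The braid relation gives $(\sigma_1\sigma_2^2)^2=\sigma_1\sigma_2(\sigma_2\sigma_1\sigma_2)\sigma_2=\sigma_1\sigma_2(\sigma_1\sigma_2\sigma_1)\sigma_2=\Delta^2$. Hence $\sigma_1\sigma_2^2=\Delta^2\sigma_2^{-2}\sigma_1^{-1}$, and multiplying on the left by $\sigma_1^{-2}$ gives $\sigma_1^{-1}\sigma_2^2=\Delta^2\sigma_1^{-2}\sigma_2^{-2}\sigma_1^{-1}$. Substitute this into $\beta=\sigma_2^2(\sigma_1^{-1}\sigma_2^2)\sigma_1^{-1}$. By \eqref{eq:theta} and \eqref{eq:single}, $\theta(\beta)=T_c^\epsilon T_{c'}^\epsilon$ is the class of the extension $\Phi$ of $\phi|_R$ to $P$. So $\theta(\beta^n)=[\Phi^n]$, and Proposition~\ref{prop:dictionary} applies to $\psi=\phi^n$.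
\end{proof}

\section{Signatures and the proof of Theorem~\ref{thm:main}}\label{sec:signature}

\subsection{Two formulas for alternating knots}
The signature $\sigma(K)$ is normalized so that the right-handed trefoil has signature $-2$; it changes sign under mirror image. For an alternating knot $K\subset S^3$, Ozsv\'ath and Szab\'o \cite[Corollary~1.5]{OSalt} proved
\begin{equation}\label{eq:OS}
d(S^3_{+1}(K))=2\min\bigl(0,-\lceil-\sigma(K)/4\rceil\bigr).
\end{equation}

The signature can be read from a diagram $\mathcal D$. A crossing is \emph{nugatory} if some simple closed curve in the plane meets $\mathcal D$ only at that crossing and separates two of its four arcs from the other two; $\mathcal D$ is \emph{reduced} if it has no such crossing. The \emph{$A$-smoothing} of a crossing is the oriented smoothing if the crossing is positive and the other smoothing if it is negative. It does not depend on orientations, because reversing one strand changes both the sign and the oriented smoothing. The remaining smoothing is the \emph{$B$-smoothing}. Orienting both strands downward shows that the $A$-smoothing of $\sigma_i$ is vertical (two vertical arcs) and that of $\sigma_i^{-1}$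 is horizontal (a cup above a cap). Let $s_A(\mathcal D)$ be the number of circles after $A$-smoothing every crossing, and let $n_+(\mathcal D)$ be the number of positive crossings. For a reduced connected alternating diagram of $K$, Traczyk's formula \cite{Traczyk} reads
\begin{equation}\label{eq:Traczyk}
\sigma(K)=s_A(\mathcal D)-n_+(\mathcal D)-1 .
\end{equation}
For the right-handed trefoil, the closure of $\sigma_1^3$, it gives $2-3-1=-2$.

\begin{lemma}\label{lem:alternating}
Let $w$ be a word in the two letters $\sigma_2$ and $\sigma_1^{-1}$ that begins with $\sigma_2$, ends with $\sigma_1^{-1}$ and contains $r$ letters $\sigma_1^{-1}$. If $K(w)$ is a knot, then $\mathcal D(w)$ is a reduced connected alternating diagram and $\sigma(K(w))=r-n_+(\mathcal D(w))$.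
\end{lemma}

\begin{proof}
The diagram of a knot is connected.

\emph{Alternating.} Read downward. At $\sigma_2$ the strand $3\to2$ is over and $2\to3$ is under; at $\sigma_1^{-1}$ the strand $1\to2$ is over and $2\to1$ is under. So a strand leaves the positions $1,2,3$ over, under, over, and it arrives at them under, over, under. A strand that arrives at a position therefore leaves it with the opposite type. The top cap $p_1p_2$ joins a first departure from $1$ (over) to one from $2$ (under). The bottom cap $p_2p_3$ joins a last arrival at $2$ (over) to one at $3$ (under). The top cap $p_3p_4$, the fourth strand and the bottom cap $p_1p_4$ join a first departure from $3$ (over) to a last arrival at $1$ (under).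

\emph{The all-$A$ state.} The letters $\sigma_2$ are smoothed vertically and the letters $\sigma_1^{-1}$ horizontally. The circles are: $C_0$, through the top cap $p_1p_2$ and the first $\sigma_1^{-1}$; the circles $C_1,\dots,C_{r-1}$ between consecutive letters $\sigma_1^{-1}$; and $C_r$, through the last $\sigma_1^{-1}$, both bottom caps, the whole of positions $3$ and $4$, and the top cap $p_3p_4$. So $s_A=r+1$. The $j$-th letter $\sigma_1^{-1}$ joins $C_{j-1}$ to $C_j$. A letter $\sigma_2$ joins $C_r$ to position $2$ at a level above the last $\sigma_1^{-1}$, which lies on some $C_j$ with $j<r$.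

\emph{The all-$B$ state.} Now the letters $\sigma_1^{-1}$ are vertical and the $s$ letters $\sigma_2$ are horizontal. The circles are: $C'_0$, through both top caps, the whole of positions $1$ and $4$, the bottom cap $p_1p_4$ and the first $\sigma_2$; the circles $C'_1,\dots,C'_{s-1}$ between consecutive letters $\sigma_2$; and $C'_s$, through the last $\sigma_2$ and the bottom cap $p_2p_3$. The $j$-th letter $\sigma_2$ joins $C'_{j-1}$ to $C'_j$. A letter $\sigma_1^{-1}$ joins $C'_0$ to position $2$ at a level below the first $\sigma_2$, which lies on some $C_j'$ with $j>0$.

\emph{Reduced.} In both states every crossing joins two different circles. Suppose that a crossing were nugatory, with separating curve $\gamma$. For one of its two smoothings, $\gamma$ crosses each of the two new arcs once and meets the state nowhere else. Every circle meets $\gamma$ an even number of times, so both arcs lie on one circle, a contradiction. Now \eqref{eq:Traczyk} gives $\sigma=(r+1)-n_+-1$.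
\end{proof}

\subsection{One twist against two}
For a pure braid $w$, name the strands by their starting points and orient $K(w)$ so that strand $1$ points down. Following the caps, strand $4$ points up, strand $3$ down and strand $2$ up. A letter $\sigma_i^{\pm1}$ is a crossing of sign $\pm$ if its strands are parallel and of sign $\mp$ if they are antiparallel.

\begin{example}\label{ex:small}
Let $n\ge1$. We compute $d$ for the powers of each of the two twists and for their product, using Proposition~\ref{prop:dictionary} and \eqref{eq:single}.

\emph{The twist $T_c^{\epsilon n}$.} The word $\sigma_1^{-2n}$ consists of kinks at the top cap. The knot is trivial and $d=0$.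

\emph{The twist $T_{c'}^{\epsilon n}$.} In $\sigma_2^2\sigma_1^{-2n}\sigma_2^{-2}$ the last two letters are kinks, which leaves $w=\sigma_2^2\sigma_1^{-2n}$ with $r=2n$. The letters $\sigma_2$ cross strands $2$ and $3$, which are antiparallel, so they are negative. The letters $\sigma_1^{-1}$ cross strands $1$ and $2$, which are antiparallel, so they are positive. Thus $n_+=2n$, $\sigma=0$ and $d=0$, however large $n$ is.

\emph{The product $\phi$.} Here $w=\beta=\sigma_2^2\sigma_1^{-1}\sigma_2^2\sigma_1^{-1}$ and $r=2$; see Figure~\ref{fig:knots}. The first block $\sigma_2^2$ is negative as before, and both letters $\sigma_1^{-1}$ are positive. But the first $\sigma_1^{-1}$ has brought strand $1$ to position $2$, so the second block $\sigma_2^2$ crosses strands $1$ and $3$, which are parallel, and is positive. Thus $n_+=4$, $\sigma(K_1)=2-4=-2$, and $d(Y_{S,\phi})=-2$ by \eqref{eq:OS}.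
\end{example}

In these diagrams each $\sigma_1^{-1}$ adds one to $r$ and one to $n_+$, so $-\sigma$ counts the letters $\sigma_2$ between parallel strands. Raising the exponent of one twist creates none of them, while each factor $\beta$ creates two.

\begin{proposition}\label{prop:signature}
For every $n\in\mathbb Z$ the knot $K_n$ is alternating and $\sigma(K_n)=-2n$.
\end{proposition}

\begin{proof}
For $k\ge1$ let $J_k=K\bigl((\sigma_2^2\sigma_1^{-1})^k\bigr)$. If $n>0$, then $K_n=J_{2n}$. If $n=-m<0$, then $\beta^n=(\sigma_1\sigma_2^{-2})^{2m}$; deleting the initial $\sigma_1$ and the final $\sigma_2^{-2}$ leaves $(\sigma_2^{-2}\sigma_1)^{2m-1}$, and switching all crossings shows that $K_{-m}$ is the mirror image of $J_{2m-1}$. In particular every $J_k$ is a knot. Since $K_0$ is the unknot, it suffices to prove $\sigma(J_k)=-2\lceil k/2\rceil$: this gives $\sigma(K_n)=-2n$ for $n>0$ and $\sigma(K_{-m})=2m$.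

Lemma~\ref{lem:alternating} applies with $r=k$. Between the blocks $\sigma_2^2$, strand $3$ is at position $3$ and strands $1,2$ occupy positions $1,2$. Strands $1$ and $2$ share a top cap, so they are antiparallel, and all $k$ letters $\sigma_1^{-1}$ are positive crossings. The $j$-th block $\sigma_2^2$ crosses strand $3$ with strand $2$ if $j$ is odd and with strand $1$ if $j$ is even. Strand $3$ shares a bottom cap with the strand that ends at position $2$, so it is antiparallel to that strand and parallel to the other one. For $k$ even, strand $2$ ends at position $2$, and the parallel blocks are the $k/2$ blocks with $j$ even. For $k$ odd, strand $1$ ends at position $2$, and the parallel blocks are the $(k+1)/2$ blocks with $j$ odd. Parallel blocks are positive and the others negative, so $n_+=k+2\lceil k/2\rceil$ and $\sigma(J_k)=-2\lceil k/2\rceil$.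
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:braid}, Proposition~\ref{prop:signature} and \eqref{eq:OS}, the surface $S\subset S^3_{+1}(K_0)\cong S^3$ and the class $\phi$ of Section~\ref{sec:braids} satisfy $d(S^3_{S,\phi^n})=2\min(0,-\lceil n/2\rceil)$. This is $-2\lceil n/2\rceil$ for $n\ge0$ and $0$ for $n\le0$. The values are unbounded, so $\phi$ has infinite order.

For genus $g\ge2$, choose a disk in one of the tubes of $S$ and, inside a small ball around it, form the connected sum of $S$ with an unknotted surface of genus $g-2$. The curves $c$ and $c'$ still separate, so $\phi$ extends by the identity to the Torelli group of the new surface, and by (R3) the reglued manifolds do not change. For a general homology sphere $Y$, form $Y\#S^3=Y$ using a ball in $S^3$ disjoint from the surface. Then $Y_{S,\phi^n}=Y\#S^3_{S,\phi^n}$, and \eqref{eq:basic} gives $d(Y_{S,\phi^n})=d(Y)+d(S^3_{S,\phi^n})$.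
\end{proof}

\section{The effect of one elementary regluing}\label{sec:generator}

Recall that the spin$^c$ structures on an oriented $3$- or $4$-manifold form a torsor over $H^2$, with $c_1(\mathfrak s+a)=c_1(\mathfrak s)+2a$, and that $c_1(\mathfrak s)$ reduces to $w_2$ modulo $2$. A spin structure gives a spin$^c$ structure with $c_1=0$. A spin$^c$ structure is \emph{torsion} if $c_1$ is a torsion class. A cobordism $X$ from $M$ to $M'$ has $\partial X=-M\sqcup M'$. We use two inequalities.

\begin{itemize}
\item[(D1)] (Ozsv\'ath--Szab\'o \cite[Theorem~9.6]{OSabs}.) If $X$ is a negative definite cobordism from a homology sphere $M$ to a homology sphere $M'$ and $\mathfrak s$ is a spin$^c$ structure on $X$, then $c_1(\mathfrak s)^2+b_2(X)\le4d(M')-4d(M)$.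
\item[(D2)] (Behrens--Golla \cite{BG}.) Every closed oriented $3$-manifold $Q$ with a torsion spin$^c$ structure $\mathfrak t$ has a twisted correction term $\underline d(Q,\mathfrak t)\in\mathbb Q$. It equals $d$ for rational homology spheres and is additive under connected sum. If $X$ is negative semidefinite and $\partial(X,\mathfrak s)=(Q,\mathfrak t)$, then $c_1(\mathfrak s)^2+b_2^-(X)\le4\underline d(Q,\mathfrak t)+2b_1(Q)$.
\end{itemize}

\begin{lemma}\label{lem:generator}
For each $h$ there is a constant $C(h)$ such that $|d(M_{G,\tau})-d(M)|\le C(h)$ for every homology sphere $M$, every closed genus $h$ surface $G\subset M$ and every elementary $\tau\in\mathcal I(G)$.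
\end{lemma}

By (R4) the regluing is a surgery, and attaching the corresponding $2$-handles to $M\times[0,1]$ gives a cobordism $X$, the \emph{trace}. The difficulty is that its intersection form usually has a positive direction, so (D1) does not apply. We remove the neighborhood of a surface $\Sigma\subset X$, chosen so that the complement has zero intersection form. The price is a new boundary component with $b_1>0$, and (D2) is the tool for such boundaries. The gain is that this component depends only on the genus and the self-intersection of $\Sigma$, which are bounded in terms of $h$.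

\begin{proof}
Put $M'=M_{G,\tau}$, a homology sphere by (R1). By (R2), $M=M'_{G,\tau^{-1}}$, and $\tau^{-1}$ is elementary. So it suffices to prove $d(M')\ge d(M)-C(h)$. In all cases $H_1(X)=0$, and $H_2(X)$ is free on the components of the surgery link, with the linking matrix as intersection form.

\emph{Separating twists.} Let $\tau=T_\gamma^{\pm1}$ with $\gamma=\partial F$, where $F\subset G$ has genus $k\le h$. The push-off of $\gamma$ along $G$ away from $F$ misses $F$, so the surface framing is $0$, and $M'$ is $+1$- or $-1$-surgery on $\gamma$. For $-1$ the form is $(-1)$. It is odd, so $c_1$ takes all odd multiples of a generator of $H^2(X)\cong\mathbb Z$; a generator has square $-1$, and (D1) gives $0\le4d(M')-4d(M)$. For $+1$, push the interior of $F$ into $M\times(0,1)$ and cap it with the core of the handle. This gives a closed surface $\Sigma\subset\operatorname{int}X$ of genus $k$ that generates $H_2(X)$, with $e:=\Sigma\cdot\Sigma=1$.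

\emph{Bounding pair maps.} Let $\tau=T_\gamma T_{\gamma'}^{-1}$ and orient the curves so that $\partial F=\gamma-\gamma'$, where $F\subset G$ has genus $k\le h$. Put $\ell=\mathrm{lk}(\gamma,\gamma')$. The push-off of $\gamma$ into $F$ cobounds with $\gamma'$ a subsurface of $F$ that misses $\gamma$, so the surface framing of $\gamma$ is $\ell$; exchanging the roles, so is that of $\gamma'$. The linking matrix is
\[
\begin{pmatrix}\ell\pm1&\ell\\ \ell&\ell\mp1\end{pmatrix},
\]
of determinant $-1$. Capping $F$ with the two cores gives a closed surface $\Sigma\subset\operatorname{int}X$ of genus $k$ in the primitive class $(1,-1)$, with $e:=\Sigma\cdot\Sigma=(\ell\pm1)-2\ell+(\ell\mp1)=0$.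

\emph{The complement of $\Sigma$.} In the two remaining cases let $\nu$ be a tubular neighborhood of $\Sigma$, let $Q=\partial\nu$, the circle bundle of Euler number $e$ over the surface of genus $k$, and let $Z=X\setminus\operatorname{int}\nu$. Then $Z$ is connected and $\partial Z=-M\sqcup M'\sqcup-Q$. By excision $H_*(X,Z)\cong H_*(\nu,Q)$, and we have the exact sequence
\[
H_3(\nu,Q)\to H_2(Z)\to H_2(X)\to H_2(\nu,Q)\to H_1(Z)\to H_1(X)=0 .
\]
Here $H_2(\nu,Q)\cong\mathbb Z$ is generated by a fiber disk, and the map from $H_2(X)$ is $v\mapsto v\cdot\Sigma$. It is onto, because the form of $X$ is unimodular and $[\Sigma]$ is primitive. Hence $H_1(Z)=0$. Its kernel is $0$ if $e=1$. If $e=0$, the kernel has rank one and contains the primitive class $[\Sigma]$, so it is $\mathbb Z[\Sigma]$, and $[\Sigma]$ is represented by a section of $Q=\Sigma\times S^1$. The first map of the sequence factors as $H_3(\nu,Q)\to H_2(Q)\to H_2(Z)$. Therefore $H_2(Q)\to H_2(Z)$ is onto.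

Classes from the boundary have zero intersection with all classes, so the form of $Z$ vanishes. Since $H_1(Z)=0$, we have $H^2(Z;\mathbb Z/2)=\mathrm{Hom}(H_2(Z),\mathbb Z/2)$. The bundle $TZ|_Q=TQ\oplus\mathbb R$ is trivial, as closed oriented $3$-manifolds are parallelizable, so $w_2(Z)$ vanishes on the image of $H_2(Q)$, and $w_2(Z)=0$. Thus $Z$ has a spin$^c$ structure with $c_1=0$. The group $H^2(Q)\cong H_1(Q)$ is $\mathbb Z^{2k+1}$ for $e=0$ and $\mathbb Z^{2k}$ for $e=1$. It is torsion-free, so $Q$ has only one spin$^c$ structure $\mathfrak t_0$ with $c_1=0$, and the pair $(Q,\mathfrak t_0)$ depends only on $(k,e)$.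

\emph{The inequality.} Remove from $Z$ neighborhoods of two disjoint arcs, from $M$ to $M'$ and from $M'$ to $Q$. The result $Z'$ has $\partial Z'=-M\#M'\#-Q$. Intersection numbers in $Z'$ can be computed in $Z$, so they vanish. The restricted spin$^c$ structure has $c_1=0$, and on $\partial Z'$, where $H^2\cong H^2(Q)$, it is the connected sum of $\mathfrak t_0$ with the unique structures on $-M$ and $M'$. By (D2) and \eqref{eq:basic},
\[
0\le4\bigl(-d(M)+d(M')+\underline d(-Q,\mathfrak t_0)\bigr)+2b_1(Q).
\]
Let $C(h)$ be the maximum of $0$ and the numbers $\underline d(-Q,\mathfrak t_0)+\tfrac12b_1(Q)$ for $0\le k\le h$ and $e\in\{0,1\}$.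
\end{proof}

\begin{corollary}\label{cor:lipschitz}
If $G$ is a closed genus $h$ surface in a homology sphere $M$ and $\psi\in\mathcal I(G)$, then $|d(M_{G,\psi})-d(M)|\le C(h)\|\psi\|$.
\end{corollary}

\begin{proof}
Write $\psi=\tau_1\cdots\tau_m$ with $\tau_i$ elementary and $m=\|\psi\|$. By (R2), $M_{G,\tau_1\cdots\tau_i}$ is obtained from the homology sphere $M_{G,\tau_1\cdots\tau_{i-1}}$ by regluing with $\tau_i$. Apply Lemma~\ref{lem:generator} $m$ times.
\end{proof}

\section{Replacing a side by a handlebody}\label{sec:handlebody}

Let $S$ be a closed surface of genus $g$. A \emph{Lagrangian} is a direct summand of $H_1(S)$ of rank $g$ on which the intersection form vanishes. A \emph{geometric symplectic basis} is a family of oriented simple closed curves $l_1,\dots,l_g,m_1,\dots,m_g$ such that $l_i$ meets $m_i$ once, with $l_i\cdot m_i=1$, and all other pairs are disjoint. Disjoint curves $l_1,\dots,l_g$ with independent homology classes cut $S$ into a holed sphere. The \emph{handlebody $V_l$ with meridians $l_i$} is obtained from $S\times[0,1]$ by attaching $2$-handles along the $l_i\times1$ and then a $3$-ball. Its boundary is $S=S\times0$, it is unique up to diffeomorphism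 rel $S$, and the kernel of $H_1(S)\to H_1(V_l)$ is spanned by the $[l_i]$.

We shall use three kinds of diffeomorphisms of a $3$-manifold $V=V'\cup(\text{$1$-handles})$.

\emph{Drags.} Move one foot of a handle around a loop $\omega$ in the boundary component of $V'$ that contains it, avoiding the other feet, back to its original position. Extend this motion to an isotopy $h_t$ of that component that fixes the other feet. Let the diffeomorphism be $h_t$ on the levels of a collar, ending with $h_1$ on the boundary, and the identity deeper in $V'$ and on the handles. It acts trivially on the image of $H_1(V')$, since on $V'$ it is isotopic to the identity. An arc in $\partial V'$ between two feet is sent to an arc that is homotopic in $V'$, rel endpoints, to the old one extended by the tracks of its endpoints. So a loop that runs once over the dragged handle, and over no other, changes by $\pm[\omega]$ in $H_1(V)$, and such loops over the other handles do not change.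

\emph{Disk twists.} The twist about the boundary of a properly embedded disk extends over $V$, with support near the disk. Suppose that disjoint disks have boundaries $a_1,\dots,a_r$ in a boundary component $G$ and that the $a_i$ together do not separate $G$. Joining two of the disks by a band along an arc in $G$ gives a disk whose boundary has class $a_i\pm a_j$, up to sign. The twists along all these disks fix the classes orthogonal to the $a_i$. On classes $b_i$ with $a_i\cdot b_j=\delta_{ij}$, the transvection formula shows that they act by $b_i\mapsto b_i+\sum_j\xi_{ij}a_j$, where $(\xi_{ij})$ is $\pm E_{ii}$ or $\pm(E_{ii}+E_{jj}\pm(E_{ij}+E_{ji}))$ and $E_{ij}$ are the matrix units. Composition adds the matrices, so every symmetric integer matrix occurs.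

\emph{Flips.} The map $(z,z')\mapsto(\bar z,\bar z')$ of $S^1\times D^2$ preserves orientation, acts by $-1$ on $H_1$, and can be isotoped to fix a disk in the boundary. So it extends by the identity over a boundary connected sum.

If $V$ is a handlebody, flips reverse single generators of $H_1(V)$, and drags add one generator to another: take for $V'$ the handlebody without one handle, and drag a foot of that handle over another. These matrices generate the general linear group over $\mathbb Z$, so every automorphism of $H_1(V)$ is induced by an orientation-preserving diffeomorphism of $V$.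

\begin{lemma}\label{lem:handlebody}
Let $A$ be a compact connected $3$-manifold whose boundary $S$ is connected of genus $g$. Suppose that $H_1(S)\to H_1(A)$ is onto and that its kernel $L$ is a Lagrangian. Let $l_1,\dots,l_g$ be half of a geometric symplectic basis of $S$, with $[l_i]$ a basis of $L$. Then there are a closed separating surface $G\subset\operatorname{int}A$ and $\psi\in\mathcal I(G)$ such that $A_{G,\psi}$ is diffeomorphic rel $S$ to $V_l$.
\end{lemma}

The hypotheses cannot be weakened: by (R1) a Torelli regluing in the interior does not change the map $H_1(S)\to H_1(A)$, and for $V_l$ this map is onto with kernel $\langle[l_i]\rangle$. The plan is to split both $A$ and $V_l$ as one fixed manifold $\mathcal C$ glued to a handlebody along a surface $G$. If the two handlebodies kill the same Lagrangian of $H_1(G)$, they differ by a Torelli element; the work is to arrange this.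

\begin{proof}
\emph{The splitting.} Build $A$ from $S\times[0,1]$, with $S=S\times0$, by attaching $r$ one-handles, then $2$-handles, then one $3$-handle. Let $\mathcal C$ be $S\times[0,1]$ with the $1$-handles, and $G=\partial\mathcal C\setminus S$. The rest, read upside down, is a handlebody $W$ of genus $g+r$, and $A=\mathcal C\cup_GW$. Isotope all feet into $D\times1$, where $D\subset S$ is a disk disjoint from the $l_i$. Let $a_i\subset G$ be the boundary of the cocore disk of the $i$-th handle. Join the two feet of each handle by pairwise disjoint arcs in $D\times 1$, and close them up over the handles to disjoint curves $b_i\subset G$ with $|a_i\cap b_j|=\delta_{ij}$, oriented so that $a_i\cdot b_i=1$. Identifying $H_1(S)$ with $H_1((S\setminus D)\times1)$, we have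
\[
H_1(G)=H_1(S)\oplus\langle a_i\rangle\oplus\langle b_i\rangle,\qquad H_1(\mathcal C)=H_1(S)\oplus\langle b_i\rangle,
\]
where $H_1(S)$ is orthogonal to the $a_i$ and $b_i$, and the map $\pi:H_1(G)\to H_1(\mathcal C)$ is the projection with kernel $\langle a_i\rangle$. Let $\Lambda=\ker(H_1(G)\to H_1(W))$, a Lagrangian of rank $g+r$.

Since $H_1(W)=H_1(G)/\Lambda$, property (R1) gives $H_1(A)=H_1(\mathcal C)/\pi(\Lambda)$. The hypotheses now read $\pi(\Lambda)+H_1(S)=H_1(\mathcal C)$ and $\pi(\Lambda)\cap H_1(S)=L$. So $\pi(\Lambda)$ projects onto $\langle b_i\rangle$ with kernel $L$, and $\pi(\Lambda)=L\oplus\langle b_i+s_i\rangle$ for some $s_i\in H_1(S)$. This group has rank $g+r$, so $\pi|_\Lambda$ is injective.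

\emph{Normalizing $\Lambda$.} Let $\eta$ be a diffeomorphism of $\mathcal C$ that is the identity on $S$. Composing the attaching map of $W$ with $\eta|_G$ gives a manifold that is diffeomorphic to $A$ rel $S$ by $\eta\cup\mathrm{id}_W$. This diffeomorphism preserves $G$, so the lemma for one manifold implies it for the other, and $\Lambda$ is replaced by $\eta_*\Lambda$.

First drag a foot of the $i$-th handle around a loop in $S\times1$ that represents $\mp s_i$, for each $i$ in turn. On $H_1(\mathcal C)$ this sends $b_i$ to $b_i-s_i$ and fixes $H_1(S)$ and the other $b_j$. Afterwards $\pi(\Lambda)=L\oplus\langle b_i\rangle$, and since $\pi|_\Lambda$ is injective, $\Lambda=\{v+\xi(v)\}$ is the graph of a homomorphism $\xi:L\oplus\langle b_i\rangle\to\langle a_i\rangle$.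

Next use that $\Lambda$ is isotropic. For $v\in L$ we get $0=(v+\xi(v))\cdot(b_j+\xi(b_j))=\xi(v)\cdot b_j$ for all $j$, so $\xi(v)=0$. With $\xi(b_i)=\sum_j\xi_{ij}a_j$ we get $0=(b_i+\xi(b_i))\cdot(b_j+\xi(b_j))=\xi_{ij}-\xi_{ji}$. Twists along the cocore disks and their band sums are supported away from $S$, fix $H_1(S)$ and the $a_i$, and add any symmetric matrix to $(\xi_{ij})$. So we may assume $\Lambda=L\oplus\langle b_i\rangle$.

\emph{The model.} Let $W_0$ be the handlebody with boundary $G$ and meridians $l_1\times1,\dots,l_g\times1,b_1,\dots,b_r$. Its kernel is also $\Lambda$. In $\mathcal C\cup_GW_0$ the $2$-handle along $b_i$ cancels the $i$-th $1$-handle, near $D\times1$ and away from the $l_j\times1$. What remains is $S\times[0,1]$ with $2$-handles along the $l_j\times1$ and a ball. So $\mathcal C\cup_GW_0\cong V_l$ rel $S$.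

\emph{Comparing $W$ and $W_0$.} Both are handlebodies with boundary $G$. Choose an orientation-preserving diffeomorphism $u:W\to W_0$. Then $u|_G$ preserves $\Lambda$ and induces an automorphism of $H_1(G)/\Lambda=H_1(W_0)$. Composing $u$ with drags and flips of $W_0$, we may assume that this automorphism is trivial. The intersection form is a perfect pairing between $\Lambda$ and $H_1(G)/\Lambda$, and $u_*$ preserves it, so $u_*$ is trivial on $\Lambda$ as well. Complete the classes $\alpha_i$ of the meridians of $W_0$ to a symplectic basis $\alpha_i,\alpha_i^*$ of $H_1(G)$. Then $u_*\alpha_i^*=\alpha_i^*+\sum_j\xi'_{ij}\alpha_j$, and $(\xi'_{ij})$ is symmetric by the computation above. Composing with twists along meridian disks of $W_0$ and their band sums, we obtain $u|_G\in\mathcal I(G)$. Put $\psi=(u|_G)^{-1}$. The map $\mathrm{id}_{\mathcal C}\cup u^{-1}$ carries $\mathcal C\cup_GW_0$ to the manifold in which $z\in G\subset\mathcal C$ is attached to $\psi(z)\in\partial W$, which is $A_{G,\psi}$ with first side $\mathcal C$.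
\end{proof}

\section{Comparing surfaces and the proof of Theorem~\ref{thm:every}}\label{sec:transfer}

\begin{proposition}\label{prop:compare}
Let $S\subset Y$ and $S^0\subset Y^0$ be closed genus $g$ surfaces in homology spheres. There is a diffeomorphism $\kappa:S^0\to S$ with
\[
\sup_{\psi\in\mathcal I(S^0)}\bigl|d(Y_{S,\kappa\psi\kappa^{-1}})-d(Y^0_{S^0,\psi})\bigr|<\infty .
\]
\end{proposition}

\begin{proof}
Write $Y=A\cup_SB$. Since $H_2(Y)=H_1(Y)=0$, the Mayer--Vietoris sequence gives $H_1(S)\cong H_1(A)\oplus H_1(B)$. Hence $H_1(S)$ maps onto $H_1(A)$ and onto $H_1(B)$, and the kernels $L_A$ and $L_B$ satisfy $H_1(S)=L_A\oplus L_B$. Each kernel is isotropic: if $v$ and $v'$ bound in $A$, then $v\cdot v'$ is, up to sign, the intersection number in $A$ of a $2$-chain bounded by $v$ with a push-in of $v'$, and this vanishes because $v'$ is null-homologous. An isotropic subgroup has rank at most $g$ and the ranks add up to $2g$, so $L_A$ and $L_B$ are Lagrangians. The intersection form of $S$ is unimodular and vanishes on both summands, so it pairs them perfectly, and a basis of $L_A$ with the dual basis of $L_B$ is a symplectic basis of $H_1(S)$. Call such a basis \emph{adapted}.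 The same holds for $Y^0=A^0\cup_{S^0}B^0$.

The map $\mathrm{Mod}_g\to Sp(2g,\mathbb Z)$ is onto, so any symplectic basis is carried to any other by a mapping class. This gives a geometric symplectic basis $l^0_i,m^0_i$ of $S^0$ whose classes form an adapted basis, and an orientation-preserving diffeomorphism $\kappa:S^0\to S$ that carries this basis of $H_1(S^0)$ to an adapted basis of $H_1(S)$. Put $l_i=\kappa(l_i^0)$ and $m_i=\kappa(m_i^0)$.

Apply Lemma~\ref{lem:handlebody} to $A$ with the $l_i$ and to $B$ with the $m_i$. This yields $G_A\subset\operatorname{int}A$ with $\psi_A\in\mathcal I(G_A)$ and $G_B\subset\operatorname{int}B$ with $\psi_B\in\mathcal I(G_B)$, of genera $h_A$ and $h_B$, all chosen before $\psi$. For $\psi\in\mathcal I(S^0)$ put $\psi'=\kappa\psi\kappa^{-1}\in\mathcal I(S)$. The surfaces $G_A$ and $G_B$ lie in the homology sphere $Y_{S,\psi'}=A\cup_{\psi'}B$, away from $S$. Regluing along them gives $V_l\cup_{\psi'}V_m$, because the diffeomorphisms of Lemma~\ref{lem:handlebody} are the identity on $S$. By Corollary~\ref{cor:lipschitz}, applied twice,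
\[
\bigl|d(Y_{S,\psi'})-d(V_l\cup_{\psi'}V_m)\bigr|\le C(h_A)\|\psi_A\|+C(h_B)\|\psi_B\| .
\]
The right side is finite because elementary elements generate the Torelli group, and it does not depend on $\psi$ because the constants of Lemma~\ref{lem:generator} do not depend on the ambient homology sphere. The same argument in $Y^0$ bounds $|d(Y^0_{S^0,\psi})-d(V_{l^0}\cup_\psi V_{m^0})|$ uniformly in $\psi$. Finally, $\kappa$ carries meridians to meridians, so it extends to $V_{l^0}\to V_l$ and $V_{m^0}\to V_m$. It carries the gluing $z\sim\psi(z)$ to $\kappa(z)\sim\psi'(\kappa(z))$, so $V_{l^0}\cup_\psi V_{m^0}\cong V_l\cup_{\psi'}V_m$ preserving orientation.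
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:every}]
Let $g\ge2$. The proof of Theorem~\ref{thm:main} gives a genus $g$ surface $S^0\subset S^3$ and $\phi_0\in\mathcal I(S^0)$ with $d(S^3_{S^0,\phi_0^n})=-2\lceil n/2\rceil$ for $n\ge0$ and $0$ for $n\le0$. Take $\kappa$ from Proposition~\ref{prop:compare} and put $\phi=\kappa\phi_0\kappa^{-1}$. Then $d(Y_{S,\phi^n})=-2\lceil n/2\rceil+O(1)=-n+O(1)$ for $n\ge0$, and $d(Y_{S,\phi^n})=O(1)$ for $n\le0$. So $d$ is unbounded on the abelian group $\langle\phi\rangle$. For $g\le1$ the Torelli group is trivial and boundedness holds. The linear bound is Corollary~\ref{cor:lipschitz}.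
\end{proof}

\begin{remark}
The class $\phi=\kappa\phi_0\kappa^{-1}$ is the product of the twists of sign $\epsilon$ about the separating curves $\kappa(c)$ and $\kappa(c')$, so $\|\phi^n\|\le2n$ while $|d(Y_{S,\phi^n})|=n+O(1)$ for $n\ge0$. The constant $C(g)$ depends only on the genus, whereas the bounds obtained for the terms $O(1)$ depend on the pair $(Y,S)$ through the surfaces $G_A,G_B$ and the lengths $\|\psi_A\|,\|\psi_B\|$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AKL}
Santana Afton, Miriam Kuzbary, Tye Lidman, \emph{Heegaard Floer homology and the word metric on the Torelli group}, arXiv:2501.11244 (2025).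

\bibitem{BG}
S.~Behrens, M.~Golla, \emph{Heegaard Floer correction terms, with a twist}, Quantum Topol. \textbf{9} (2018).

\bibitem{OSabs}
Ozsv\'ath, Szab\'o, \emph{Absolutely graded Floer homologies\dots}, Adv. Math. \textbf{173} (2003).

\bibitem{OSalt}
Ozsv\'ath, Szab\'o, \emph{Heegaard Floer homology and alternating knots}, Geom. Topol. \textbf{7} (2003).

\bibitem{Powell}
Powell, Proc. AMS \textbf{68} (1978).

\bibitem{Traczyk}
P.~Traczyk, \emph{A combinatorial formula for the signature of alternating diagrams}, Fund. Math. \textbf{184} (2004).

\end{thebibliography}
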